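# A three-dimensional $p$-adic Nash group that is not algebraic

## Definable groups, $p$-adic algebraic groups, central extensions, Witt groups

Fix a prime $p$ and work in the field $\mathbb{Q}_p$ with its valuation topology.

**Definition (semialgebraic).** A subset of $\mathbb{Q}_p^n$ is *semialgebraic*, or *definable*, if it is definable with parameters in the structure $(\mathbb{Q}_p,+,\times,-,0,1)$. A map is semialgebraic if its graph is.

*Example.* For $a\in\mathbb{Q}_p^*$ the square class $a\mathbb{Q}_p^{*2}=\{x:\exists y\ (y\ne0,\ x=ay^2)\}$ is semialgebraic. For $p$ odd, so is $\mathbb{Z}_p=\{x:\exists y\ 1+px^2=y^2\}$: if $x\in\mathbb{Z}_p$, then $1+px^2\equiv 1 \pmod p$ is a square by Hensel's lemma, and if $x\notin\mathbb{Z}_p$, then $1+px^2$ has the odd valuation $1+2v(x)<0$, so it is not a square. Every finite set is semialgebraic.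

**Definition ($p$-adic Nash group).** A *$p$-adic Nash group* is a $p$-adic analytic group given by finitely many semialgebraic charts, with semialgebraic transition maps and semialgebraic group operations. Equivalently, it is a *definable group*: a semialgebraic set $X\subseteq\mathbb{Q}_p^n$ with a semialgebraic group operation on $X$.

The word "equivalently" stands for an equivalence of categories between definable groups and $p$-adic Nash groups (see Pillay, *On fields definable in $\mathbb{Q}_p$*, Arch. Math. Logic 29 (1989)). What we use of it is this: a definable group carries a Nash group structure, and definable homomorphisms are continuous for these structures.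

*Example.* $SL_2(\mathbb{Q}_p)\subseteq\mathbb{Q}_p^4$ is a definable group of dimension $3$. Another example is the set $\mathbb{Z}_p$ with $x*y=x+y+pxy$. Since $1+p(x*y)=(1+px)(1+py)$, it is isomorphic to the multiplicative group $1+p\mathbb{Z}_p$ through $x\mapsto1+px$ (for $p$ odd we have just seen that $\mathbb{Z}_p$ is definable).

**Definition ($p$-adic algebraic group).** An *algebraic group over a field $F$* is a group scheme of finite type over $F$. A *$p$-adic algebraic group* is a semialgebraic subgroup of $G(\mathbb{Q}_p)$, where $G$ is an algebraic group over $\mathbb{Q}_p$. Every such group is a $p$-adic Nash group.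

*Example.* $SL_2(\mathbb{Q}_p)$ is one. So is every finite group, realized by permutation matrices in some $GL_m(\mathbb{Q}_p)$. The group $(\mathbb{Z}_p,*)$ is not presented as one, but for $p$ odd the map $x\mapsto1+px$ is a definable isomorphism onto a semialgebraic subgroup of $\mathbb{G}_m(\mathbb{Q}_p)$.

**Definition (central extension, cocycle).** A *central extension* of a group $S$ by an abelian group $A$ is an exact sequence $1\to A\to E\xrightarrow{\pi}S\to1$ with $A$ central in $E$. It *splits* if $\pi$ has a section that is a homomorphism. A *normalized $2$-cocycle* is a map $c:S\times S\to A$ with $c(1,g)=c(g,1)=0$ and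
$$c(h,k)-c(gh,k)+c(g,hk)-c(g,h)=0\qquad(g,h,k\in S).\tag{1}$$

Given such a $c$, the set $S\times A$ with $(g,\alpha)(h,\beta)=(gh,\alpha+\beta+c(g,h))$ is a group: the two ways of bracketing a triple product differ by the left side of (1), and $(1,0)$ is the identity. The elements $(1,\alpha)$ form a central copy of $A$.

*Example.* Take $S=A=\mathbb{Z}/2$ and $c(g,h)=gh$ (product mod $2$). Identity (1) reads $hk-(g+h)k+g(h+k)-gh=0$. In the extension, $(1,0)^2=(0,1)\neq(0,0)$, so we get $\mathbb{Z}/4$.

**Definition (Witt group).** Let $K$ be a field of characteristic $0$. Nondegenerate quadratic forms over $K$, under orthogonal sum and modulo hyperbolic planes $\langle1,-1\rangle$, form the *Witt group* $W(K)$. We write $\langle a\rangle$ both for the form $ax^2$ and for its class, which depends only on $aK^{*2}$, and $\langle a_1,\dots,a_k\rangle$ for the diagonal form.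

We use these textbook facts. Every form is diagonalizable. A nondegenerate isotropic form splits off a hyperbolic plane. Each Witt class contains exactly one anisotropic form up to isometry, so an anisotropic form of positive dimension is nonzero in $W(K)$. We have $\langle a\rangle+\langle-a\rangle=0$. Finally, a nondegenerate binary form of determinant $\delta$ that represents $b\neq0$ is isometric to $\langle b,b\delta\rangle$: split off $\langle b\rangle$ and compare determinants modulo squares.

*Example.* Let $K=\mathbb{Q}_p$. If $p\equiv1\pmod 4$, then $-1$ is a square and $\langle1\rangle+\langle1\rangle=\langle1\rangle+\langle-1\rangle=0$. If $p\equiv3\pmod 4$, then $-1$ is not a square mod $p$, so $x^2+y^2$ is nonzero mod $p$ on primitive vectors, the form $\langle1,1\rangle$ is anisotropic, and $\langle1\rangle+\langle1\rangle\neq0$.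

The group $W(\mathbb{Q}_p)$ is finite. Indeed $\mathbb{Q}_p^*/\mathbb{Q}_p^{*2}$ is finite, and every form in at least $5$ variables over $\mathbb{Q}_p$ is isotropic, so each class is represented by one of finitely many diagonal forms of dimension $\le4$.

Now we can ask the question, which comes from Anand Pillay, *Model Theory and Groups*, arXiv:2109.03911 (2021). Is every $p$-adic Nash group definably isomorphic to a $p$-adic algebraic group? In plain words: if a group can be written down by first-order formulas over $\mathbb{Q}_p$, must it be, after a definable change of coordinates, a group of $\mathbb{Q}_p$-points cut out inside an algebraic group?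

## Small cases, and what the adjoint representation forgets

Finite groups are $p$-adic algebraic, and so is $A\times SL_2(\mathbb{Q}_p)$ for every finite group $A$.

**Finite central extensions of $(\mathbb{Q}_p,+)$.** Let $P$ be a definable central extension of $\mathbb{Q}_p$ by a finite group $A$ of order $N$. Commutators in $P$ lie in $A$ and depend only on the images in $\mathbb{Q}_p$, so they give a bi-additive map $\mathbb{Q}_p\times\mathbb{Q}_p\to A$. For each fixed argument this is a homomorphism from a divisible group to a finite group, hence trivial. So $P$ is abelian. The map $y\mapsto y^N$ kills $A$, so it factors through $\mathbb{Q}_p$, and after dividing the argument by $N$ it gives a definable section. Hence $P\cong A\times\mathbb{Q}_p$ definably, an algebraic group. This computation returns below as Lemma 3.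

**A non-split example that is still algebraic.** Squaring gives a central extension $1\to\{\pm1\}\to\mathbb{Q}_p^*\to\mathbb{Q}_p^{*2}\to1$. For $p\equiv1\pmod 4$ it does not split: $-1$ lies in $\mathbb{Q}_p^{*2}$, and a section $\sigma$ would satisfy $\sigma(-1)^2=-1$ because it is a section of squaring, and $\sigma(-1)^2=\sigma(1)=1$ because it is a homomorphism. But $\mathbb{Q}_p^*=\mathbb{G}_m(\mathbb{Q}_p)$ is algebraic. So failure to split does not by itself make a group non-algebraic.

**The adjoint representation.** Suppose we want to prove that the answer is yes. A Nash group $E$ has a Lie algebra, and the differentials at $1$ of the conjugations give a definable homomorphism $\mathrm{Ad}:E\to GL(\mathrm{Lie}\,E)$, so the image is a $p$-adic algebraic group. The approach stops at the kernel, which contains the center of $E$, because a central element acts by the trivial conjugation. If $E$ is a central extension of $SL_2(\mathbb{Q}_p)$ by a finite group $A$, then $\mathrm{Ad}$ kills $A$ and only sees the quotient $SL_2(\mathbb{Q}_p)$.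

So the groups to test are finite central extensions of $SL_2(\mathbb{Q}_p)$. Let us try to split one. By the first small case, the upper and lower unipotent subgroups lift to $E$, and they lift uniquely, because two lifts differ by a homomorphism $\mathbb{Q}_p\to A$. Diagonal matrices are words in unipotents, so they get lifts $\tilde h(t)$ as well, and a section would have to send $\mathrm{diag}(t,t^{-1})$ to $\tilde h(t)$. Nothing forces $\tilde h$ to be multiplicative. The failure is measured by
$$C(s,t)=\tilde h(s)\tilde h(t)\tilde h(st)^{-1}\in A.$$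

The proof rests on one observation about $C$. In a linear representation in characteristic $0$, unipotent one-parameter groups are polynomial in $t$, so $C(s,t)$ becomes a Laurent polynomial in $s$ and $t$. But $C$ takes values in the finite group $A$. A Laurent polynomial with finitely many values is constant, and $C(1,1)=1$. So every representation kills every $C(s,t)$, and we only need a definable extension in which some $C(s,t)\neq1$.

We want this for *abstract* homomorphisms to $G(F)$ over an arbitrary field $F$, and then "polynomial in $t$" breaks down for $t\in\mathbb{Q}_p$. For instance, $\mathbb{Q}_p$ embeds in $\mathbb{C}$ as an abstract field. Such an embedding $\tau$ induces $SL_2(\mathbb{Q}_p)\to SL_2(\mathbb{C})$, under which the unipotent with entry $t$ goes to the one with entry $\tau(t)$, and $t$ itself is not an element of $\mathbb{C}$. The remedy is to restrict to $t\in\mathbb{Q}$: in characteristic $0$, an additive map on $\mathbb{Q}$ is automatically $\mathbb{Q}$-linear.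

## The Witt extension $\mathcal E$ and the two theorems

For $g=\begin{pmatrix}a&b\\c&d\end{pmatrix}\in SL_2(K)$ write $c_g:=c$, and put
$$\mathbf c(g,h)=\begin{cases}\langle -c_g\,c_h\,c_{gh}\rangle & \text{if } c_gc_hc_{gh}\ne 0,\\ 0&\text{otherwise.}\end{cases}\tag{2}$$

**Theorem 1.** The map $\mathbf c$ is a $2$-cocycle, so $\mathcal E:=SL_2(\mathbb{Q}_p)\times W(\mathbb{Q}_p)$ with $(g,\alpha)(h,\beta)=(gh,\alpha+\beta+\mathbf c(g,h))$ is a group. It is definable in $\mathbb{Q}_p$. There is an element $1\neq z\in\mathcal E$ which lies in the kernel of every (abstract) homomorphism $\mathcal E\to G(F)$, for every field $F$ and every algebraic group $G$ over $F$. In particular $\mathcal E$ is not definably isomorphic to a semialgebraic subgroup of any $G(\mathbb{Q}_p)$.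

So the answer to the question is no, for every prime $p$. The second theorem describes all definable extensions of $SL_2(\mathbb{Q}_p)$ with finite kernel.

**Theorem 2.** Let $E$ be a definable group and $\pi:E\to SL_2(\mathbb{Q}_p)$ a definable surjective homomorphism with finite kernel $A$. Let $E^\circ$ be the smallest subgroup of finite index in $E$ (it exists and is definable), and $A_0=A\cap E^\circ$. Then:

1. $E^\circ$ is perfect, it centralizes $A$, and $E=AE^\circ$.
2. There is a definable surjective homomorphism $E\to(A/A_0)\times SL_2(\mathbb{Q}_p)$ over $SL_2(\mathbb{Q}_p)$ with kernel $A_0$. Its target is a $p$-adic algebraic group.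
3. Every abstract homomorphism $E\to G(F)$, with $G$ an algebraic group over a field $F$, kills $A_0$.

Hence the following are equivalent: (a) $E$ is definably isomorphic to a $p$-adic algebraic group; (b) $E$ embeds as an abstract group in $G(F)$ for some algebraic group $G$ over some field $F$; (c) $A_0=1$; (d) $\pi$ has a homomorphic section. In that case $E\cong A\times SL_2(\mathbb{Q}_p)$ definably over $SL_2(\mathbb{Q}_p)$.

For $E=\mathcal E$ one has $|A_0|=2$. So $\mathcal E^\circ$ is a definable non-split two-fold central extension of $SL_2(\mathbb{Q}_p)$ that is not algebraic.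

## Unique lifts of unipotents and the elements $C(s,t)$

In this section $K$ is a field of characteristic $0$ and $1\to A\to E\xrightarrow{\pi}SL_2(K)\to1$ is a central extension with $A$ finite. Put
$$u_+(t)=\begin{pmatrix}1&t\\0&1\end{pmatrix},\quad u_-(t)=\begin{pmatrix}1&0\\t&1\end{pmatrix},\quad w(t)=u_+(t)u_-(-t^{-1})u_+(t)=\begin{pmatrix}0&t\\-t^{-1}&0\end{pmatrix},$$
and $h(t)=w(t)w(-1)=\mathrm{diag}(t,t^{-1})$. Recall that $SL_2(K)$ is generated by the matrices $u_\pm(t)$.

**Lemma 3.** (i) There are unique homomorphisms $x_\pm:K\to E$ with $\pi x_\pm=u_\pm$. If $K=\mathbb{Q}_p$ and $E,\pi$ are definable, then the $x_\pm$ are definable.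

(ii) Let $e\in E$ satisfy $\pi(e)u_\varepsilon(t)\pi(e)^{-1}=u_\delta(\kappa t)$ for all $t$, where $\varepsilon,\delta\in\{+,-\}$ and $\kappa\in K^*$. Then $e\,x_\varepsilon(t)\,e^{-1}=x_\delta(\kappa t)$ for all $t$.

*Proof.* Fix a sign and let $P=\pi^{-1}(u_\pm(K))$.

**$P$ is abelian.** Commutators of elements of $P$ lie in $A$, because $u_\pm(K)$ is abelian. As $A$ is central, they depend only on the images in $K$ and are bi-additive. So we get a bi-additive map $K\times K\to A$. It is trivial, since $K$ is divisible and a homomorphic image of a divisible group in a finite group is a finite divisible group, hence trivial.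

**Existence.** Let $N=|A|$. On the abelian group $P$, the map $y\mapsto y^N$ is an endomorphism that kills $A$. So it induces a homomorphism $\sigma:K\cong P/A\to P$ with $\pi\sigma(t)=u_\pm(Nt)$. Put $x_\pm(t)=\sigma(t/N)$. Its graph is $\{(t,y^N): y\in E,\ \pi(y)=u_\pm(t/N)\}$, which is definable if $E$ and $\pi$ are.

**Uniqueness.** As $A$ is central, two lifts differ by a homomorphism $K\to A$, which is trivial.

For (ii), $t\mapsto e\,x_\varepsilon(\kappa^{-1}t)\,e^{-1}$ is a homomorphism that lifts $u_\delta$, so by uniqueness it equals $x_\delta$. $\square$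

For $s,t\in K^*$ define
$$W(t)=x_+(t)x_-(-t^{-1})x_+(t),\qquad \tilde h(t)=W(t)W(-1),\qquad C(s,t)=\tilde h(s)\tilde h(t)\tilde h(st)^{-1}.$$
These lift $w(t)$, $h(t)$ and $h(s)h(t)h(st)^{-1}=1$, so $C(s,t)\in A$. Directly from the definition, $W(t)^{-1}=x_+(-t)x_-(t^{-1})x_+(-t)=W(-t)$. Hence $\tilde h(1)=W(1)W(-1)=1$ and $C(1,1)=1$.

In $SL_2(K)$ we have $h(s)u_\pm(t)h(s)^{-1}=u_\pm(s^{\pm2}t)$, and
$$w(1)u_+(t)w(1)^{-1}=\begin{pmatrix}0&1\\-1&-t\end{pmatrix}\begin{pmatrix}0&-1\\1&0\end{pmatrix}=\begin{pmatrix}1&0\\-t&1\end{pmatrix}=u_-(-t).$$
By Lemma 3(ii) these relations lift: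
$$\tilde h(s)x_\pm(t)\tilde h(s)^{-1}=x_\pm(s^{\pm2}t),\qquad W(1)x_+(t)W(1)^{-1}=x_-(-t).\tag{3}$$

*Example.* If $E=A\times SL_2(K)$, then uniqueness forces $x_\pm(t)=(1,u_\pm(t))$, so $\tilde h(t)=(1,h(t))$ and $C\equiv1$.

Let $\Gamma\le E$ be the subgroup generated by $x_+(\mathbb{Q})$ and $x_-(\mathbb{Q})$. It contains $W(t)$, $\tilde h(t)$ and $C(s,t)$ for all $s,t\in\mathbb{Q}^*$. Let $E^\circ$ be the subgroup generated by $x_+(K)$ and $x_-(K)$.

**Lemma 4.** $\Gamma$ is perfect and has no proper subgroup of finite index. The same holds for $E^\circ$.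

*Proof.* By (3), $[\tilde h(2),x_+(t)]=x_+(4t)x_+(-t)=x_+(3t)$ and $[\tilde h(2),x_-(t)]=x_-(\tfrac14t)x_-(-t)=x_-(-\tfrac34t)$. As $t$ runs over $\mathbb{Q}$, respectively $K$, these run over all generators, so all generators are commutators. A subgroup of finite index contains a normal subgroup of finite index. In the corresponding finite quotient, the images of the generating subgroups $x_\pm(\mathbb{Q})$, respectively $x_\pm(K)$, are finite and divisible, hence trivial. So the quotient is trivial. $\square$

## Every homomorphism to an algebraic group kills $C(s,t)$ for rational $s,t$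

**Proposition 5.** In the setting of the previous section, let $G$ be an algebraic group over a field $F$ and $f:\Gamma\to G(F)$ any homomorphism. Then $f(C(s,t))=1$ for all $s,t\in\mathbb{Q}^*$.

*Proof.* **Step 1: reduction to $GL_n$.** The aim is to replace $G(F)$ by a matrix group. Enlarging $F$ only enlarges $G(F)$, so let $F$ be algebraically closed. Then $G_{red}$ is a smooth algebraic group with the same $F$-points, so let $G$ be smooth. Since $G^\circ(F)$ has finite index in $G(F)$, its preimage has finite index in $\Gamma$, so it is all of $\Gamma$ by Lemma 4. Thus $f(\Gamma)\subseteq G^\circ(F)$. By Chevalley's theorem (see B. Conrad, *A modern proof of Chevalley's theorem on algebraic groups*, 2002), there is a connected affine normal subgroup $N\le G^\circ$ with $G^\circ/N$ an abelian variety. The group $(G^\circ/N)(F)$ is abelian and $\Gamma$ is perfect, so $f(\Gamma)$ has trivial image there, that is, $f(\Gamma)\subseteq N(F)$. As $N$ is affine, $N(F)\subseteq GL_n(F)$ for some $n$. We now have a homomorphism $\rho:\Gamma\to GL_n(F)$, and we must show $\rho(C(s,t))=1$.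

**Step 2: unipotence.** The aim is to show that every $\rho(x_\pm(t))$, $t\in\mathbb{Q}$, is unipotent. Let $U(t)=\rho(x_+(t))$. By (3) with $s=2$, $U(t)$ is conjugate to $U(4t)=U(t)^4$. So $\lambda\mapsto\lambda^4$ maps the eigenvalue set of $U(t)$ onto itself. This set has at most $n$ elements, so the map permutes it, and the $n!$-th iterate is the identity: $\lambda^{4^{n!}}=\lambda$. With $N_0=4^{n!}-1$, every eigenvalue of every $U(t)$ is an $N_0$-th root of unity. Here $N_0$ does not depend on $t$, so we may apply this to $U(t/N_0)$, and $U(t)=U(t/N_0)^{N_0}$ has $1$ as its only eigenvalue. By (3), $x_-(t)$ is conjugate in $\Gamma$ to $x_+(-t)$, so $\rho(x_-(t))$ is unipotent too.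

**Step 3: characteristic $\ell>0$.** The aim is to show that $\rho$ is trivial. Choose $m$ with $\ell^m\ge n$. If $v\in GL_n(F)$ is unipotent, then $v^{\ell^m}-1=(v-1)^{\ell^m}=0$. Hence $\rho(x_\pm(t))=\rho(x_\pm(t/\ell^m))^{\ell^m}=1$ for all $t\in\mathbb{Q}$.

**Step 4: characteristic $0$, polynomial dependence.** The aim is to write $\rho(C(s,t))$ as a matrix of Laurent polynomials. The $U(t)$ are commuting unipotent matrices. If $u=\exp a$ and $v=\exp b$ with $a,b$ commuting and nilpotent, then $uv=\exp(a+b)$ and $a+b$ is nilpotent, so $\log(uv)=\log u+\log v$. So $t\mapsto\log U(t)$ is additive on $\mathbb{Q}$, hence $\mathbb{Q}$-linear. With $X=\log U(1)$ this gives $\rho(x_+(t))=\exp(tX)$, and in the same way $\rho(x_-(t))=\exp(tY)$, for $t\in\mathbb{Q}$, with $X,Y$ nilpotent. These are polynomials in $t$. Therefore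
$$\rho(W(t))=e^{tX}e^{-t^{-1}Y}e^{tX},\qquad \rho(W(t))^{-1}=\rho(W(-t))$$
are given by matrices of Laurent polynomials in $t$ over $F$, and so are $\rho(\tilde h(t))=\rho(W(t))\rho(W(-1))$ and $\rho(\tilde h(t))^{-1}=\rho(W(1))\rho(W(-t))$. Multiplying, we get $P\in M_n(F[s^{\pm1},t^{\pm1}])$ with
$$P(s,t)=\rho(C(s,t))\qquad\text{for all }s,t\in\mathbb{Q}^*.$$

**Step 5: finitely many values.** The aim is to show that $P$ is constant. Each $C(s,t)$ lies in the finite group $A\cap\Gamma$, so an entry $P_{ij}$ takes finitely many values $c_1,\dots,c_r$ on $\mathbb{Q}^*\times\mathbb{Q}^*$. The Laurent polynomial $\prod_k(P_{ij}-c_k)$ vanishes on $\mathbb{Q}^*\times\mathbb{Q}^*$. After multiplication by a monomial it is a polynomial that vanishes on a product of two infinite sets, so it is $0$. As $F[s^{\pm1},t^{\pm1}]$ is a domain, some factor is $0$, and $P_{ij}$ is constant. Therefore $P=P(1,1)=\rho(C(1,1))=1$. $\square$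

## A cocycle from triples of lines in the plane

We need a definable extension in which some $C(s,t)$ with $s,t$ rational is not $1$. Formula (2) gives one. It is a cocycle because it comes from an invariant of triples of lines.

**Lemma 6.** For any field $K$ of characteristic $0$, $\mathbf c$ is a normalized $2$-cocycle $SL_2(K)^2\to W(K)$ (trivial action).

*Proof.* **Step 1: an invariant of three lines.** Let $\omega(v,v')=\det(v,v')$ on $K^2$. For distinct lines $\ell_1,\ell_2,\ell_3$ through $0$ choose nonzero $v_i\in\ell_i$ with $v_1+v_2+v_3=0$. They exist and are unique up to a common scalar, because three pairwise independent vectors in $K^2$ satisfy exactly one linear relation up to scaling, and its coefficients are all nonzero. We have $\omega(v_2,v_3)=\omega(v_2,-v_1-v_2)=\omega(v_1,v_2)$, and likewise $\omega(v_3,v_1)=\omega(v_1,v_2)$. Rescaling multiplies this value by a square. So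
$$m(\ell_1,\ell_2,\ell_3):=\langle\omega(v_1,v_2)\rangle\in W(K)$$
is well defined. Put $m=0$ if two of the lines coincide. Then $m$ is $SL_2(K)$-invariant, because $\omega$ is. It is invariant under cyclic permutation, and exchanging $\ell_1,\ell_2$ gives $\langle-\omega(v_1,v_2)\rangle=-\langle\omega(v_1,v_2)\rangle$. So $m$ is alternating.

*Example.* For the lines $K(1,0)$, $K(0,1)$, $K(1,b)$ with $b\neq0$, the relation $(1,0)+(0,b)+(-1,-b)=0$ gives $m=\langle b\rangle$.

**Step 2: the four-line identity.** The aim is to show that for any four lines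
$$m(\ell_2,\ell_3,\ell_4)-m(\ell_1,\ell_3,\ell_4)+m(\ell_1,\ell_2,\ell_4)-m(\ell_1,\ell_2,\ell_3)=0.\tag{4}$$
Call the left side $\delta m$. It is alternating: when two neighboring arguments are exchanged, the two terms that contain both of them change sign because $m$ is alternating, and the two terms that omit one of them trade places, and these two carry opposite signs. So if two lines coincide we may assume $\ell_1=\ell_2$. Then the last two terms of (4) are $0$ and the first two cancel.

Now let the four lines be distinct. The group $SL_2(K)$ moves any two distinct lines to $K(1,0)$ and $K(0,1)$: take a basis with one vector from each line, scaled to determinant $1$. So we may assume $\ell_1=K(1,0)$, $\ell_2=K(0,1)$, $\ell_3=K(1,b)$, $\ell_4=K(1,d)$ with $b,d\neq0$ and $b\neq d$. The example in Step 1 gives $m(\ell_1,\ell_2,\ell_3)=\langle b\rangle$ and $m(\ell_1,\ell_2,\ell_4)=\langle d\rangle$. The relation $(b-d,0)+d(1,b)-b(1,d)=0$ gives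
$$m(\ell_1,\ell_3,\ell_4)=\langle\omega((b-d,0),(d,bd))\rangle=\langle bd(b-d)\rangle.$$
The relation $(0,d-b)+(1,b)+(-1,-d)=0$ gives
$$m(\ell_2,\ell_3,\ell_4)=\langle\omega((0,d-b),(1,b))\rangle=\langle b-d\rangle.$$
So (4) says
$$\langle b-d\rangle+\langle d\rangle=\langle b\rangle+\langle bd(b-d)\rangle.$$
The binary form $\langle b-d,d\rangle$ represents $b=(b-d)+d$ and has determinant $d(b-d)$. Hence it is isometric to $\langle b,\,bd(b-d)\rangle$, and (4) holds.

**Step 3: from lines to a cocycle.** Let $\ell=Ke_1$ and $c(g,h):=m(\ell,g\ell,gh\ell)$. Apply (4) to $\ell,\ g\ell,\ gh\ell,\ ghk\ell$. By invariance $m(g\ell,gh\ell,ghk\ell)=m(\ell,h\ell,hk\ell)=c(h,k)$, so (4) becomes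
$$c(h,k)-c(gh,k)+c(g,hk)-c(g,h)=0,$$
which is (1).

**Step 4: $c=\mathbf c$.** We have $\ell\neq g\ell$ iff $c_g\neq0$, $\ell\neq gh\ell$ iff $c_{gh}\neq0$, and $g\ell\neq gh\ell$ iff $\ell\neq h\ell$ iff $c_h\neq0$. So the three lines are distinct exactly when $c_gc_hc_{gh}\neq0$, and otherwise both functions are $0$. In the distinct case write $ge_1=(a,c)$ and $ghe_1=(a'',c'')$, so $c=c_g$ and $c''=c_{gh}$. The relation
$$-(ac''-a''c)\,e_1+c''(a,c)-c(a'',c'')=0$$
has the required form, and $ac''-a''c=\omega(ge_1,ghe_1)=\omega(e_1,he_1)=c_h$. So $m(\ell,g\ell,gh\ell)=\langle\omega(-c_he_1,\,c''(a,c))\rangle=\langle-c_h\,c''c\rangle=\langle-c_gc_hc_{gh}\rangle$. Finally, $\mathbf c$ is normalized because $c_1=0$. $\square$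

So $\mathcal E(K)=SL_2(K)\times W(K)$, with multiplication given by $\mathbf c$, is a central extension of $SL_2(K)$ by $W(K)$. Since $c_{gg^{-1}}=c_1=0$, inverses are simply $(g,\alpha)^{-1}=(g^{-1},-\alpha)$. Put $\mathcal E=\mathcal E(\mathbb{Q}_p)$.

**Definability of $\mathcal E$.** Identify the finite group $W(\mathbb{Q}_p)$ with a set $\{0,\dots,r-1\}\subset\mathbb{Q}_p$. Then the underlying set of $\mathcal E$ is a semialgebraic subset of $\mathbb{Q}_p^5$. There are finitely many square classes, each of them definable, so $SL_2(\mathbb{Q}_p)^2$ is a finite union of definable pieces on which $\mathbf c$ is constant. Hence the group operation is definable. By the equivalence of categories, $\mathcal E$ is a $p$-adic Nash group, of dimension $3$.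

## Computing $C(s,t)$ in $\mathcal E$ and proving Theorem 1

Since $W(\mathbb{Q}_p)$ is finite, the lifts $x_\pm$ and the elements $C(s,t)$ are defined for $\mathcal E$.

**Lemma 7.** In $\mathcal E$, $C(s,t)=(1,\ \langle1\rangle-\langle s\rangle-\langle t\rangle+\langle st\rangle)$ for $s,t\in\mathbb{Q}_p^*$.

*Proof.* We use throughout that $\mathbf c(g,h)=0$ as soon as one of $c_g,c_h,c_{gh}$ is $0$.

**The lift $x_+$.** The map $t\mapsto(u_+(t),0)$ is a homomorphism that lifts $u_+$, so $x_+(t)=(u_+(t),0)$ by uniqueness.

**The lift $x_-$.** Let $w=w(1)$ and $\hat w=(w,0)$, so $\hat w^{-1}=(w^{-1},0)$. Since $wu_+(-t)w^{-1}=u_-(t)$, Lemma 3(ii) gives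
$$x_-(t)=\hat w\,x_+(-t)\,\hat w^{-1}=(wu_+(-t),0)(w^{-1},0).$$
For $t\neq0$ the lower-left entries of $wu_+(-t)=\begin{pmatrix}0&1\\-1&t\end{pmatrix}$, $w^{-1}=\begin{pmatrix}0&-1\\1&0\end{pmatrix}$ and their product $u_-(t)$ are $-1$, $1$, $t$. The cocycle term is $\langle-(-1)\cdot1\cdot t\rangle=\langle t\rangle$, so $x_-(t)=(u_-(t),\langle t\rangle)$.

**The elements $W(t)$ and $\tilde h(t)$.** Multiplication by $x_+(t)$ on either side contributes no cocycle term, so $W(t)=(w(t),\langle-t^{-1}\rangle)=(w(t),\langle-t\rangle)$. Since $c_{h(t)}=0$, the product $\tilde h(t)=W(t)W(-1)$ has no cocycle term either: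
$$\tilde h(t)=(h(t),\langle-t\rangle+\langle1\rangle)=(h(t),\langle1\rangle-\langle t\rangle).$$

**The element $C(s,t)$.** On elements over diagonal matrices all cocycle terms vanish, so the second coordinates add:
$$C(s,t)=\bigl(1,\ (\langle1\rangle-\langle s\rangle)+(\langle1\rangle-\langle t\rangle)-(\langle1\rangle-\langle st\rangle)\bigr),$$
which is the stated formula. $\square$

*Proof of Theorem 1.* Lemma 6 and the definability paragraph give the first two assertions. For the third we look for $s,t\in\mathbb{Q}^*$ such that the form $\varphi=\langle1,-s,-t,st\rangle$ is anisotropic over $\mathbb{Q}_p$.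

**$p$ odd.** Take $s=u\in\mathbb{Z}$ a quadratic non-residue mod $p$, and $t=p$. A zero of $\varphi$ is a solution of $x^2-uy^2=p(z^2-uv^2)$. We claim that if $(x,y)\neq(0,0)$, then $x^2-uy^2$ is nonzero of even valuation. Scaling by a power of $p$ changes the valuation by an even number, so let $(x,y)\in\mathbb{Z}_p^2$ be primitive. If $x^2\equiv uy^2\pmod p$, then $y\not\equiv0$ (otherwise $x\equiv0$ too), and $u$ would be a square mod $p$, a contradiction. So $x^2-uy^2$ is a unit. Hence in a solution the left side is $0$ or of even valuation and the right side is $0$ or of odd valuation. Both are $0$, and by the claim $x=y=z=v=0$.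

**$p=2$.** Take $s=t=-1$, so $\varphi=\langle1,1,1,1\rangle$. Suppose $x^2+y^2+z^2+v^2=0$ has a nonzero solution, scaled to a primitive vector in $\mathbb{Z}_2^4$. Squares are $0$ or $1$ mod $4$, so the number of odd entries is divisible by $4$ and positive, that is, all four entries are odd. But squares of odd elements are $1$ mod $8$, so the sum is $4$ mod $8$, a contradiction.

So $\varphi\neq0$ in $W(\mathbb{Q}_p)$. By Lemma 7, $z:=C(s,t)=(1,\varphi)\neq1$, and $z\in\Gamma$ because $s,t\in\mathbb{Q}^*$. If $f:\mathcal E\to G(F)$ is any homomorphism, Proposition 5 applied to $f|_\Gamma$ gives $f(z)=1$. So no homomorphism $\mathcal E\to G(F)$ is injective. In particular $\mathcal E$ is not isomorphic, definably or abstractly, to a subgroup of any $G(\mathbb{Q}_p)$. $\square$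

## The group generated by the unipotent lifts

For Theorem 2 we must know that the $C(s,t)$ generate *everything* in $A$ that the unipotent lifts can reach, and that the group they generate is definable. The lemma below lifts the Bruhat decomposition of $SL_2(K)$ to $E$.

**Lemma 8.** Let $1\to A\to E\xrightarrow{\pi}SL_2(K)\to1$ be a central extension with $A$ finite and $\operatorname{char}K=0$. Let $E^\circ$ be generated by $x_\pm(K)$, and let $A_0=\langle C(s,t):s,t\in K^*\rangle$. Then $E^\circ\cap A=A_0$, $E=AE^\circ$, and
$$E^\circ=A_0\,\tilde h(K^*)\,x_+(K)\ \cup\ A_0\,\tilde h(K^*)\,x_+(K)\,W(1)\,x_+(K).$$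

*Proof.* **Step 1: reduction to $C\equiv1$.** We have $E=AE^\circ$ because the $u_\pm(t)$ generate $SL_2(K)$, and clearly $A_0\subseteq E^\circ\cap A$. Pass to the central extension $E/A_0$ of $SL_2(K)$ by $A/A_0$. Its $x_\pm,W,\tilde h,C$ are the images of those of $E$ (by uniqueness of lifts), so its $C$ is trivial, and its subgroup generated by the unipotent lifts is $E^\circ/A_0$. If the lemma holds there, then $E^\circ\cap A$ has trivial image in $E/A_0$, so $E^\circ\cap A\subseteq A_0$, and the description of $E^\circ/A_0$ pulls back to that of $E^\circ$. So assume $C\equiv1$. Put $W=W(1)$, $B^+=\tilde h(K^*)x_+(K)$ and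
$$\Omega=B^+\cup B^+Wx_+(K).$$
We must show $E^\circ=\Omega$ and $E^\circ\cap A=1$.

**Step 2: the ingredients.** As $C\equiv1$, $\tilde h$ is a homomorphism. By (3) it normalizes $x_+(K)$, so $B^+$ is a group. Next, $\tilde h(-1)=W(-1)^2=W^{-2}$, so $W^2=\tilde h(-1)^{-1}\in B^+$ and $W^4=\tilde h(-1)^{-2}=\tilde h(1)^{-1}=1$. By (3), $x_-(t)=Wx_+(-t)W^{-1}$, so $E^\circ$ is generated as a group by $x_+(K)$ and $W$. Since $W^{-1}=W^3$, it is generated by them as a monoid.

**Step 3: $\Omega$ is stable under right multiplication by the generators.** As $1\in\Omega\subseteq E^\circ$, this gives $E^\circ=\Omega$. Stability under $x_+(K)$ is clear. For $W$: we have $B^+W\subseteq\Omega$, and $B^+Wx_+(0)W=B^+W^2=B^+$. For $t\neq0$, (3) gives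
$$Wx_+(t)W=(Wx_+(t)W^{-1})W^2=x_-(-t)W^2.$$
With $r=t^{-1}$, the definition $W(r)=x_+(r)x_-(-t)x_+(r)$ gives $x_-(-t)=x_+(-r)W(r)x_+(-r)$. Moreover $W(r)=\tilde h(r)W(-1)^{-1}=\tilde h(r)W$. So
$$x_-(-t)W^2=x_+(-r)\,\tilde h(r)\,W\,x_+(-r)\,W^2.$$
By (3), $W^2=\tilde h(-1)^{-1}$ commutes with $x_+(K)$, since $(-1)^2=1$. It also commutes with $W$ and lies in $B^+$. Moving it to the left of $W$, we get $x_-(-t)W^2=x_+(-r)\tilde h(r)W^2\cdot Wx_+(-r)\in B^+Wx_+(K)$. Hence $B^+Wx_+(t)W\subseteq\Omega$.

**Step 4: $E^\circ\cap A=1$.** An element of $B^+Wx_+(K)$ maps to a matrix $h(s)u_+(t)w(1)u_+(t')$, whose lower-left entry is $-s^{-1}\neq0$, so it is not in $A$. An element $\tilde h(s)x_+(t)\in B^+$ that lies in $A$ satisfies $h(s)u_+(t)=1$, so $s=1$, $t=0$, and the element is $\tilde h(1)x_+(0)=1$. $\square$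

## Definable finite extensions of $SL_2(\mathbb{Q}_p)$: proof of Theorem 2

Let $\pi:E\to SL_2(\mathbb{Q}_p)$ be as in Theorem 2, with finite kernel $A$, which need not be central.

**Part 1: reduction to a central extension, and $E^\circ$.** Let $E_1=C_E(A)$. It is definable, as $A$ is finite, and of finite index in $E$, because $E$ acts on $A$ through the finite group $\operatorname{Aut}(A)$. The group $SL_2(\mathbb{Q}_p)$ is generated by the divisible subgroups $u_\pm(\mathbb{Q}_p)$, so it has no proper subgroup of finite index. Hence $\pi(E_1)=SL_2(\mathbb{Q}_p)$. Thus $E_1$ is a definable central extension of $SL_2(\mathbb{Q}_p)$ by the finite group $A\cap E_1=Z(A)$, and all our lemmas apply to it.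

For the moment let $E^\circ$ denote the subgroup of $E_1$ generated by $x_\pm(\mathbb{Q}_p)$. By Lemma 4 it is perfect and has no proper subgroup of finite index. It centralizes $A$ because it lies in $C_E(A)$. It is definable, by the formula in Lemma 8 and the definability of $x_\pm$ in Lemma 3(i). Since $\pi(E^\circ)=SL_2(\mathbb{Q}_p)$, we have $E=AE^\circ$, so $E^\circ$ has finite index in $E$. If $H\le E$ has finite index, then $H\cap E^\circ$ has finite index in $E^\circ$, so $E^\circ\subseteq H$. So $E^\circ$ is the smallest subgroup of finite index, and it is the $E^\circ$ of the theorem. This proves 1. Moreover $A\cap E^\circ=Z(A)\cap E^\circ$, so by Lemma 8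
$$A_0=A\cap E^\circ=\langle C(s,t):s,t\in\mathbb{Q}_p^*\rangle.\tag{5}$$

**Part 2: the algebraic quotient.** Note that $A_0\subseteq Z(A)$. Define
$$E=AE^\circ\to(A/A_0)\times SL_2(\mathbb{Q}_p),\qquad ay\mapsto(aA_0,\pi(y))\qquad(a\in A,\ y\in E^\circ).$$
It is well defined: if $ay=a'y'$, then $a'^{-1}a=y'y^{-1}\in A\cap E^\circ=A_0$, and $\pi(y)=\pi(ay)=\pi(a'y')=\pi(y')$. It is a homomorphism because $A$ and $E^\circ$ commute. It is definable, surjective, and compatible with the projections to $SL_2(\mathbb{Q}_p)$. If $ay$ is in the kernel, then $a\in A_0$ and $\pi(y)=1$, so $y\in A\cap E^\circ=A_0$ and $ay\in A_0$. Conversely, $A_0$ is killed. So the kernel is $A_0$. The finite group $A/A_0$ embeds in some $GL_m(\mathbb{Q}_p)$ by permutation matrices, so the target is a $p$-adic algebraic group.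

**Part 3: abstract homomorphisms kill $A_0$.** Proposition 5 handles rational $s,t$, while (5) involves all $s,t\in\mathbb{Q}_p^*$. Continuity closes the gap. By Pillay (*On fields definable in $\mathbb{Q}_p$*), equivalently by the equivalence of categories recalled at the start, $E$ is a $p$-adic Nash group and definable homomorphisms are continuous. So $x_\pm:\mathbb{Q}_p\to E$ are continuous, and hence so is $C:\mathbb{Q}_p^*\times\mathbb{Q}_p^*\to Z(A)$. A finite subset of a Hausdorff space is discrete, so every nonempty fiber of $C$ is open, and it meets the dense set $\mathbb{Q}^*\times\mathbb{Q}^*$. So every value of $C$ is attained at rational arguments, and $A_0$ is generated by the $C(s,t)$ with $s,t\in\mathbb{Q}^*$. Given a homomorphism $E\to G(F)$, restrict it to $\Gamma\le E_1$. By Proposition 5 it kills all of these generators.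

**The equivalences.** (a)⇒(b) is immediate from the definition of a $p$-adic algebraic group. (b)⇒(c): an injective homomorphism kills $A_0$ by 3, so $A_0=1$. (c)⇒(a): if $A_0=1$, the map in 2 is a definable isomorphism $E\cong A\times SL_2(\mathbb{Q}_p)$ over $SL_2(\mathbb{Q}_p)$ onto a $p$-adic algebraic group. This also proves the last assertion. (c)⇒(d): if $A_0=A\cap E^\circ=1$, then $\pi|_{E^\circ}$ is an isomorphism onto $SL_2(\mathbb{Q}_p)$, and its inverse is a section. (d)⇒(c): let $\sigma$ be a homomorphic section. The subgroup $\sigma^{-1}(E_1)$ has finite index in $SL_2(\mathbb{Q}_p)$, so it is everything, and $\sigma$ maps into $E_1$. By uniqueness in Lemma 3(i), $\sigma u_\pm=x_\pm$. So $E^\circ=\sigma(SL_2(\mathbb{Q}_p))$, on which $\pi$ is injective, and $A_0=A\cap E^\circ=1$.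

**The case $E=\mathcal E$.** Here $A=W(\mathbb{Q}_p)$ is central. By (5) and Lemma 7, $A_0$ is generated by the classes of the forms $\langle1,-s,-t,st\rangle$ with $s,t\in\mathbb{Q}_p^*$. Such a form (the norm form of a quaternion algebra) is either anisotropic or zero in $W(\mathbb{Q}_p)$. Indeed its determinant $s^2t^2$ is a square. If it is isotropic, split off $\langle1,-1\rangle$. What remains is a binary form of determinant $-1$ modulo squares, that is, $\langle a,-a\rangle$ for some $a$, which is again hyperbolic. Up to isometry there is exactly one anisotropic quaternary form $\varphi$ over $\mathbb{Q}_p$ (Lam, *Introduction to Quadratic Forms over Fields*, Ch. VI, Thm 2.2; Serre, *A Course in Arithmetic*, Ch. IV). As $-\varphi$ is also anisotropic and quaternary, $-\varphi\cong\varphi$, so $2\varphi=0$ in $W(\mathbb{Q}_p)$. The proof of Theorem 1 shows $\varphi\in A_0$ and $\varphi\neq0$. Hence $A_0=\{0,\varphi\}$ has order $2$, and $\mathcal E^\circ$ is a definable perfect two-fold central extension of $SL_2(\mathbb{Q}_p)$.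

Finally apply the theorem to $\mathcal E^\circ\to SL_2(\mathbb{Q}_p)$ itself. Its kernel is $\{0,\varphi\}$, and $(\mathcal E^\circ)^\circ=\mathcal E^\circ$ because $\mathcal E^\circ$ has no proper subgroup of finite index. So condition (c) fails for $\mathcal E^\circ$, and hence so do (a), (b) and (d): it is neither split nor algebraic. $\square$

## Finite-index subgroups of $\mathcal E$, and higher dimensions

Every subgroup of finite index in $\mathcal E$ contains $\mathcal E^\circ$, hence $\Gamma$ and $z$. By Proposition 5 no such subgroup embeds in any $G(F)$. So $\mathcal E$ is not even virtually $p$-adic algebraic, although its quotient by the finite subgroup $W(\mathbb{Q}_p)$ is the algebraic group $SL_2(\mathbb{Q}_p)$.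

In the same way, a definable group that contains a copy of $\mathcal E^\circ$ is not algebraic, since an embedding in some $G(\mathbb{Q}_p)$ would restrict to an embedding of $\mathcal E^\circ$. For instance, $\mathcal E\times\mathbb{Q}_p^m$ with $m\ge0$ is a non-algebraic $p$-adic Nash group of dimension $3+m$, so there are counterexamples in every dimension $\ge3$.
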